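# The isolation game and a tree that beats three sevenths

## Playing on $P_4$ and on $C_6$

Take the path $P_4$ with vertices $b,x,p,q$ in this order. Two players, Dominator and Staller, alternately choose vertices. Choosing a vertex deletes it and its neighbors from the part of the graph still in play, and the game is over as soon as no edge survives. Dominator wants few moves, Staller wants many.

If Dominator starts, he chooses $p$. This deletes $x,p,q$, the vertex $b$ remains alone, no edge survives, and the game lasts one move.

If Staller starts, she chooses $b$. This deletes only $b$ and $x$, so the edge $pq$ survives. One more move is needed, and any useful move ends the game, because it must hit $p$ or $q$. The game lasts two moves. Staller cannot reach three: her first move deletes at least two vertices, so at most one edge is left, and Dominator's next move removes it.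

Suppose next that $b$ has already been deleted and only the path $x,p,q$ is alive. Let $b$ still be available as a move; it serves as a handle. Dominator to move finishes with $p$ in one move. Staller to move chooses $b$, which deletes only $x$, and the game lasts two moves. So a path on three vertices with a handle at one end lasts $1$ or $2$ moves, depending on who gets to it first. Its fair price seems to be $\frac32$.

Now the cycle $C_6$, with vertices $0,1,\dots,5$. By symmetry Dominator may as well choose $0$. The vertices $5,0,1$ disappear and the path $2,3,4$ is left. If Staller chooses $2$, $3$ or $4$, no edge remains. If she chooses $1$, only the vertex $2$ disappears and the edge $\{3,4\}$ survives; choosing $5$ is symmetric. So she chooses $1$, and one more move ends the game: three moves on six vertices.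

Here are the precise rules. All graphs are finite and simple, $n(G)=|V(G)|$ is the order of $G$, and $N_G[S]=\bigcup_{v\in S}N_G[v]$ is the closed neighborhood of $S\subseteq V(G)$; we drop the subscript $G$ when it is clear.

**Definition (isolating set).** A set $S\subseteq V(G)$ is *isolating* if $G-N[S]$ has no edges.

**Definition (isolation game).** Dominator and Staller alternately choose vertices of $G$, building a set $S$. Given $S$, a vertex is *marked* if it lies in $N[S]$ or is an isolated vertex of $G-N[S]$. Choosing $v$ is legal only if it increases the set of marked vertices. The game ends when no legal move remains, that is, when $S$ is isolating. Dominator wants the game to end in as few moves as possible, Staller wants it to last as long as possible. With optimal play, the number of moves is $\iota_{\rm g}(G)$ if Dominator moves first (the D-game) and $\iota_{\rm g}'(G)$ if Staller moves first (the S-game).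

A vertex that is already marked may be chosen, as long as this marks something new. That is how the handle $b$ was used.

In this notation $\iota_{\rm g}(P_4)=1$, $\iota_{\rm g}'(P_4)=2$ and $\iota_{\rm g}(C_6)=3$. It is known that $\iota_{\rm g}(G)\le\frac12n(G)$ for every graph $G$, and $C_6$ shows that this is sharp. The problem below comes from Boštjan Brešar, Tanja Dravec, Daniel P. Johnston, Kirsti Kuenzel and Douglas F. Rall, "Isolation game on graphs", arXiv:2409.14180 (2024).

**Problem.** Prove or disprove: for any graph $G$ with no $K_2$-components,
$$\iota_{\rm g}(G)\le\left\lceil\tfrac37n(G)\right\rceil\quad\text{and}\quad \iota_{\rm g}'(G)\le\left\lceil\tfrac37n(G)\right\rceil .$$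

The $K_2$-components have to be excluded: on seven disjoint copies of $K_2$ each move finishes exactly one copy, so the game lasts $7$ moves, while $\lceil\frac37\cdot14\rceil=6$. Our examples $P_4$ and $C_6$ respect the bound, since $\lceil\frac{12}7\rceil=2$ and $\lceil\frac{18}7\rceil=3$.

We shall prove that the statement is **false for both games**, already for a tree of order $210$: there $\iota_{\rm g}\ge91$ and $\iota_{\rm g}'\ge91$, but $\lceil\frac37\cdot210\rceil=90$.

## The unmarked set, and why giving vertices away helps Dominator

To analyze the game we want to forget its history. The set of unmarked vertices is all that matters.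

**Definition (core, state).** For $Z\subseteq V(G)$ let $\operatorname{core}(Z)$ be the set of non-isolated vertices of $G[Z]$. A *state* is a set $U$ with $\operatorname{core}(U)=U$.

For example, in $P_4$ we have $\operatorname{core}(\{b,p,q\})=\{p,q\}$. The set $\{x,p,q\}$ is a state and $\{b,p,q\}$ is not. Clearly $Z'\subseteq Z$ implies $\operatorname{core}(Z')\subseteq\operatorname{core}(Z)$.

After the vertices of $S$ have been chosen, the set of unmarked vertices is $U=\operatorname{core}(V\setminus N[S])$, which is a state. If $w$ is chosen next, the new unmarked set is $\operatorname{core}((V\setminus N[S])\setminus N[w])$. A vertex that was isolated in $G-N[S]$ is now either deleted or still isolated, so it plays no part, and the new unmarked set is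
$$U_w:=\operatorname{core}(U\setminus N[w]).$$
The move $w$ is legal exactly when $U_w\ne U$, and this happens exactly when $N[w]\cap U\ne\emptyset$. Indeed, if $N[w]\cap U=\emptyset$ then $U_w=\operatorname{core}(U)=U$; otherwise $U_w$ misses the vertices of $N[w]\cap U$. So the rest of the game depends only on $U$. If $U\neq\emptyset$, any vertex of $U$ is a legal move.

Let $F_D(U)$ and $F_S(U)$ be the number of remaining moves under optimal play from state $U$ when Dominator, respectively Staller, is to move. Thus $F_D(\emptyset)=F_S(\emptyset)=0$, and for $U\ne\emptyset$
$$F_D(U)=1+\min_wF_S(U_w),\qquad F_S(U)=1+\max_wF_D(U_w),$$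
with $w$ running over the legal moves. Then $\iota_{\rm g}(G)=F_D(\operatorname{core}(V(G)))$ and $\iota_{\rm g}'(G)=F_S(\operatorname{core}(V(G)))$.

**Lemma 1 (continuation principle).** If $U'\subseteq U$ are states, then $F_D(U')\le F_D(U)$ and $F_S(U')\le F_S(U)$.

*Proof.* We use induction on $|U|$, proving both inequalities together. If $U'=\emptyset$ there is nothing to show, so let $U'\ne\emptyset$.

**Staller to move.** The purpose is to let her copy at $U$ what she does at $U'$. Let $w$ be an optimal move for her at $U'$. It is legal at $U$, because $N[w]\cap U\supseteq N[w]\cap U'\ne\emptyset$. Moreover $U'_w\subseteq U_w$, since $U'\setminus N[w]\subseteq U\setminus N[w]$, and $|U_w|<|U|$. By induction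
$$F_S(U')=1+F_D(U'_w)\le1+F_D(U_w)\le F_S(U).$$

**Dominator to move.** Now he copies at $U'$ what he does at $U$. Let $w$ be optimal for him at $U$. If $w$ is legal at $U'$, then by induction $F_D(U')\le1+F_S(U'_w)\le1+F_S(U_w)=F_D(U)$. If it is not legal, then $U'\cap N[w]=\emptyset$, so $U'\subseteq U\setminus N[w]$ and therefore $U'=\operatorname{core}(U')\subseteq U_w$. Dominator plays any legal move $z$ at $U'$. Since $U'_z\subseteq U'\subseteq U_w$ and $|U_w|<|U|$, induction gives
$$F_D(U')\le1+F_S(U'_z)\le1+F_S(U_w)=F_D(U).\qquad\square$$

We shall use the lemma to simplify: for lower bounds on the length of the game, we may declare vertices marked for free, as long as what remains is a state.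

## Copies of $C_6$ lose their advantage

Since $C_6$ has ratio $\frac12>\frac37$, the first thing to try is many disjoint copies of it. This fails badly.

Let $mC_6$ be the union of $m$ disjoint copies, and consider the S-game. Whenever Staller chooses a vertex in an untouched cycle, Dominator chooses the opposite vertex of that cycle, and the cycle is finished. Before each Staller move there are only untouched and finished cycles, so she must open an untouched one. Every cycle takes exactly two moves, and $\iota_{\rm g}'(mC_6)\le2m$. In the D-game, any first move $w$ of Dominator leads to a state $U_w\subseteq V$, and Lemma 1 gives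
$$\iota_{\rm g}(mC_6)\le1+F_S(U_w)\le1+F_S(V)\le2m+1 .$$
With $n=6m$ this is $\frac n3+1$. For $m\ge2$ we have $2m+1\le\frac{18}7m=\frac37n$, so these graphs satisfy the proposed bounds.

The reason is timing. A single $C_6$ lasts three moves only because Dominator opens it and Staller gets to the resulting $P_3$ first. When many cycles are present, Staller is the one forced to open them. A graph that favors Staller must always leave her a move that costs her little.

## Pricing legs in half moves

Consider the path $P_7$, written $q\,p\,x\,b\,x'\,p'\,q'$, with center $b$. Suppose that $b$ is already marked. The unmarked vertices form two paths $x,p,q$ and $x',p',q'$, both with the handle $b$. At the fair price of $\frac32$ each, the pair is worth $3$. That is exactly $\frac37$ of seven vertices, and the center was not even needed as an unmarked vertex. A surplus has to come from somewhere else.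

Here is a source. Let the center $b$ be unmarked at first, and attach a vertex $v$ to it. If $v$ is already marked, then choosing $v$ deletes only $b$ and leaves both legs whole. So $v$ offers Staller a move that destroys nothing of the value $3$. If we price the remaining structure at $3+\frac12$, that move costs her only $\frac12$.

What losses can we afford? Suppose $\Psi$ is a total price and we hope to prove that the game lasts about $\Psi$ moves. If Staller can always move at a loss of at most $\frac12$, and every move of Dominator loses at most $\frac32$, then two consecutive moves lose at most $2$ together, one per move on average. This is the balance we need.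

With one vertex $v$ for each $P_7$, the gadget has $8$ vertices and would be priced $\frac72$, a ratio $\frac7{16}>\frac37$. But Dominator chooses $x$. This deletes $p,x,b$ and isolates $q$; what is left is one leg $x',p',q'$ with marked center, worth $\frac32$. He has made a single move that loses $\frac72-\frac32=2$, more than the $\frac32$ that we can afford. The vertex $v$ is of no further use, because its neighbor $b$ is gone. This shows that the bookkeeping breaks, not what the true game length is. Within this bookkeeping, the allowance $\frac32$ forces a price of at most $3$ for the gadget, and $\frac38<\frac37$.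

The remedy is to let **one** vertex $v$ serve **two** copies of $P_7$. If Dominator destroys one center in this way, $v$ is still adjacent to the other center, and Staller answers by choosing $v$. We price the pair at $3+3+\frac12=\frac{13}2$. It has $15$ vertices, and $\frac{13}{30}>\frac37$ because $91>90$. After Dominator's $x$ and Staller's reply $v$, the three surviving legs are worth $\frac92=\frac{13}2-2$. Two moves have lost exactly $2$, which is affordable.

## The tree $T$ and the theorems

**Definition (the tree $T$).** Take two disjoint paths $P_7$, each written $q\,p\,x\,b\,x'\,p'\,q'$, with centers $b^1,b^2$. Add a vertex $v$ adjacent to exactly $b^1$ and $b^2$. The result $T$ is a tree with $15$ vertices.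

**Definition (the class $\mathcal G_m$).** Take disjoint copies $T_1,\dots,T_m$ of $T$, where $v_i$ denotes the vertex $v$ of $T_i$. Add a (possibly empty) set $R$ of new vertices and an arbitrary set of edges with both ends in $\{v_1,\dots,v_m\}\cup R$. The graphs obtained in this way form $\mathcal G_m$; they have order $15m+|R|$.

For instance, the path $v_1v_2\cdots v_m$ may be added, with $R=\emptyset$, to make a tree. We write $[A]=1$ if the statement $A$ holds and $[A]=0$ otherwise.

**Theorem 1.** For every $G\in\mathcal G_m$,
$$\iota_{\rm g}(G)\ge\tfrac{13m}2-\tfrac12[m\text{ odd}],\qquad\iota_{\rm g}'(G)\ge\tfrac{13m}2+\tfrac12[m\text{ odd}].$$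

**Corollary 2.** Let $R=\emptyset$ and add the edges $v_iv_{i+1}$ for $1\le i<m$. The result is a tree of order $15m$, so it is connected and has no $K_2$-component.

* For $m=14$: $n=210$, $\iota_{\rm g}\ge91$ and $\iota_{\rm g}'\ge91$, but $\lceil3n/7\rceil=90$. Both inequalities of the Problem fail for the same tree.
* For $m=7$: $n=105$ and $\iota_{\rm g}'\ge46$, but $\lceil3n/7\rceil=45$.

**Theorem 3.** For every $n\ge30$ there is a tree $G$ of order $n$ and maximum degree at most $4$ with $\iota_{\rm g}(G)\ge13\lfloor n/30\rfloor$ and $\iota_{\rm g}'(G)\ge13\lfloor n/30\rfloor$. Consequently:

* for every $n\ge2820$ some tree of order $n$ violates both inequalities;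
* for $n=30k$ one gets $\iota_{\rm g}\ge\frac37n+\frac n{210}$, so the excess over $\frac37n$ grows linearly;
* no bound $\iota_{\rm g}(G)\le cn+C$ with $c<\frac{13}{30}$ and $C$ constant holds, even for trees of maximum degree at most $4$.

A single $T$ is no counterexample by this estimate: for $m=1$ the theorem gives $6$ and $7$, and $\lceil\frac{45}7\rceil=7$. Each copy gains only $\frac{13}2-\frac{45}7=\frac1{14}$, so $14$ copies gain one whole move. In the S-game, seven copies already gain $\frac12$, and the rounding in Theorem 1 supplies the other $\frac12$.

## Good states and the cost of each move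

Fix $G\in\mathcal G_m$. We now choose the states in which the prices are kept, and compute the effect of every move on them.

In each copy $T_i$, each center $b$ has two *legs*. A leg is $L=\{x,p,q\}$ with edges $bx,xp,pq$; the other leg at $b$ is $\{x',p',q'\}$, with the same structure. The closed neighborhoods are
$$N[q]=\{q,p\},\quad N[p]=\{q,p,x\},\quad N[x]=\{x,p,b\},\quad N[b]=\{b,x,x',v_i\},$$
$$b^1,b^2\in N[v_i]\subseteq\{b^1,b^2\}\cup\{v_1,\dots,v_m\}\cup R,\qquad N[r]\subseteq\{v_1,\dots,v_m\}\cup R\quad(r\in R),$$
where $b^1,b^2$ are the centers of $T_i$.

Let $U_0=V(G)\setminus(\{v_1,\dots,v_m\}\cup R)$. The graph $G[U_0]$ is a disjoint union of $2m$ copies of $P_7$, so $U_0$ is a state. Starting from $U_0$ means giving all $v_i$ and all of $R$ to Dominator for free; the extra edges then become irrelevant, while each $v_i$ can still be chosen.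

**Definition (good set).** A set $U\subseteq U_0$ is *good* if for each $i$ one of the following holds:

* $T_i$ is *fresh*: $U$ contains all $14$ vertices of $U_0\cap V(T_i)$;
* $T_i$ is *opened*: neither of its centers is in $U$, and each of its legs $L$ is *full* ($U\cap L=L$), *half* ($U\cap L=\{p,q\}$) or *empty* ($U\cap L=\emptyset$).

The components of $G[U]$ for a good $U$ are copies of $P_7$ (fresh copies), $P_3$ (full legs) and $K_2$ (half legs). So every good set is a state. For a good state let

* $t$ be the number of fresh copies,
* $\alpha$ the number of centers in opened copies with two full legs (*X-centers*),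
* $\beta$ the number of centers in opened copies with exactly one full leg (*Y-centers*),
* $\kappa$ the number of half legs in opened copies,

and put
$$\Psi=\tfrac{13}2t+3\alpha+\tfrac32\beta+\kappa,\qquad h=t+\beta. \tag{1}$$

So a full leg with marked center costs $\frac32$, a half leg $1$ (it takes exactly one move), and a fresh copy $\frac{13}2$. The number $h$ counts the places where a loss of only $\frac12$ is possible, as we are about to see. From (1), $2\Psi=13t+6\alpha+3\beta+2\kappa$, hence
$$2\Psi\equiv h\pmod2. \tag{2}$$
So $\Psi$ is an integer when $h$ is even and a half-integer when $h$ is odd, and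
$$\Psi-\tfrac12[h\text{ odd}]=\lfloor\Psi\rfloor,\qquad\Psi+\tfrac12[h\text{ odd}]=\lceil\Psi\rceil. \tag{3}$$

We now go through the moves at a good state $U$. Primes denote the values in the new state. No $v_j$ and no vertex of $R$ lies in $U$. Hence a vertex of $R$ is never legal. The move $v_i$ is legal iff a center of $T_i$ is in $U$, that is, iff $T_i$ is fresh. There are no edges of $G[U]$ between different copies, and $N[w]\cap U$ lies in the copy containing $w$; so each legal move affects only that copy.

**Moves in an opened copy.** Here both centers are outside $U$.

* *A vertex of a half leg $\{x,p,q\}$, where $p,q\in U$ and $x\notin U$.* Choosing $p$ or $q$ removes both $p$ and $q$. Choosing $x$ removes $p$ and isolates $q$. In each case the leg becomes empty and nothing else changes: $\Psi'=\Psi-1$, $h'=h$.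
* *A vertex of a full leg.* Choosing $p$ removes all three vertices. Choosing $q$ removes $q,p$ and leaves $x$ isolated, because $b\notin U$. Choosing $x$ removes $x,p$ and leaves $q$ isolated. In each case the leg becomes empty. An X-center becomes a Y-center, so that $3$ is replaced by $\frac32$, or a Y-center disappears from the count, so that $\frac32$ is lost. Hence $\Psi'=\Psi-\frac32$, and $h'=h+1$ or $h'=h-1$.
* *A center $b$.* Since $b,v_i\notin U$, this removes exactly those of $x,x'$ that are in $U$. It is legal iff $b$ has a full leg. Its full legs become half and nothing else changes. If $b$ is an X-center, $\Psi'=\Psi-3+2=\Psi-1$ and $h'=h$. If $b$ is a Y-center, $\Psi'=\Psi-\frac32+1=\Psi-\frac12$ and $h'=h-1$.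
* *A vertex of an empty leg, or $v_i$.* Not legal, since its closed neighborhood misses $U$.

**The move $v_i$ in a fresh copy.** It removes exactly $b^1$ and $b^2$. The four legs are full, so two X-centers arise: $\Psi'=\Psi-\frac{13}2+6=\Psi-\frac12$ and $h'=h-1$.

In all these cases the new state is good. The remaining moves, at leg vertices and centers of a fresh copy, lead out of the good states. They will be repaired by Staller's reply $v_i$.

As an illustration, take $m=1$ with Staller to move at $U_0$, where $\Psi=\frac{13}2$. One line of play is: Staller $v_1$ ($\Psi=6$, two X-centers); Dominator empties a full leg ($\frac92$, one X-center and one Y-center); Staller plays the Y-center ($4$, one X-center and one half leg); Dominator empties a full leg ($\frac52$, one Y-center and one half leg); Staller plays the Y-center ($2$, two half legs); two more moves. This makes $7=\lceil\frac{13}2\rceil$ moves.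

## Dominator loses at most $\frac32$, Staller pays $\frac12$

**Lemma 2.** For every good state $U$,
$$F_D(U)\ge\Psi-\tfrac12[h\text{ odd}],\qquad F_S(U)\ge\Psi+\tfrac12[h\text{ odd}].$$

By (3) this says
$$F_D(U)\ge\lfloor\Psi\rfloor,\qquad F_S(U)\ge\lceil\Psi\rceil, \tag{4}$$
and we prove it in this form.

*Proof.* We use induction on $|U|$, proving both bounds together. For $U=\emptyset$ all quantities are $0$. Let $U\ne\emptyset$. Recall from (2) that $2\Psi$ is an integer, so
$$\lfloor\Psi+\tfrac12\rfloor=\lceil\Psi\rceil,\qquad\lceil\Psi-\tfrac12\rceil=\lfloor\Psi\rfloor. \tag{5}$$

**Step 1: Staller to move.** We must exhibit one good enough move for her.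

If $h\ge1$, there is a Y-center or a fresh copy. She plays the Y-center, or the vertex $v_i$ of the fresh copy. The new state is good, smaller, and has $\Psi'=\Psi-\frac12$. By induction and (5),
$$F_S(U)\ge1+\lfloor\Psi-\tfrac12\rfloor=\lfloor\Psi+\tfrac12\rfloor=\lceil\Psi\rceil.$$

If $h=0$, then $\Psi$ is an integer by (2), and there are no fresh copies and no Y-centers. As $U\neq\emptyset$, some leg of an opened copy is half, or it is full and then its center is an X-center. So $\alpha+\kappa\ge1$, and Staller plays an X-center or a vertex of a half leg. The new state is good with $\Psi'=\Psi-1$, and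
$$F_S(U)\ge1+\lfloor\Psi-1\rfloor=\Psi=\lceil\Psi\rceil.$$

**Step 2: Dominator moves and the state stays good.** We must now deal with every legal move $w$ and show $1+F_S(U_w)\ge\lfloor\Psi\rfloor$. Suppose $w$ is in an opened copy, or $w=v_i$ with $T_i$ fresh. By the computation of moves above, $U_w$ is good and the loss is $\frac12$, $1$ or $\frac32$, so $\Psi'\ge\Psi-\frac32$. By induction and (5),
$$1+F_S(U_w)\ge1+\lceil\Psi-\tfrac32\rceil=\lceil\Psi-\tfrac12\rceil=\lfloor\Psi\rfloor.$$

**Step 3: Dominator plays in a leg of a fresh copy.** This is the move that ruined the $8$-vertex gadget. Let $w$ lie in the leg $L$ at the center $b$ of a fresh copy $T_i$, and let $\bar b$ be the other center of $T_i$. The three choices of $w$ in $L$ leave different states, but we treat them at once by giving Dominator the whole leg and its center. Put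
$$Z:=U\setminus(L\cup\{b\}).$$
Inside $T_i$, the graph $G[Z]$ consists of a $P_3$ (the other leg of $b$) and the $P_7$ with center $\bar b$; the other copies are as in $U$. So $Z$ is a state. Since $N[w]\subseteq L\cup\{b\}$, we have $Z\subseteq U\setminus N[w]$, and therefore $Z=\operatorname{core}(Z)\subseteq U_w$. Lemma 1 gives
$$F_S(U_w)\ge F_S(Z).$$
At $Z$ Staller can legally play $v_i$, because $\bar b\in Z$. This removes exactly $\bar b$ and leaves $Z'=Z\setminus\{\bar b\}$, where $T_i$ consists of three full legs. No vertex has become isolated. So $Z'$ is good: $T_i$ is opened, $b$ is a Y-center (one full and one empty leg), and $\bar b$ is an X-center. Its price is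
$$\Psi'=\Psi-\tfrac{13}2+\tfrac32+3=\Psi-2 .$$
Since $|Z'|<|U|$, induction yields
$$1+F_S(U_w)\ge1+F_S(Z)\ge2+F_D(Z')\ge2+\lfloor\Psi-2\rfloor=\lfloor\Psi\rfloor .$$

**Step 4: Dominator plays a center of a fresh copy.** Let $w=b$ be a center of a fresh copy $T_i$, and let $\bar b$ be the other center. From $N[b]=\{b,x,x',v_i\}$ we see that in $T_i$ the edges $pq$ and $p'q'$ at $b$ survive, together with the $P_7$ around $\bar b$. So $U_w=U\setminus\{b,x,x'\}$. Again $\bar b\in U_w$, and Staller replies $v_i$, which removes exactly $\bar b$. The resulting state is good: $T_i$ is opened, with two half legs at $b$ and with the X-center $\bar b$. Its price is $\Psi'=\Psi-\frac{13}2+2+3=\Psi-\frac32$. By induction and (5),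
$$1+F_S(U_w)\ge2+\lfloor\Psi-\tfrac32\rfloor=\lfloor\Psi+\tfrac12\rfloor=\lceil\Psi\rceil\ge\lfloor\Psi\rfloor .$$

Steps 2–4 cover all legal moves of Dominator: vertices of $R$ are never legal, $v_i$ is legal only if $T_i$ is fresh, and every other vertex is a leg vertex or a center of a fresh or an opened copy. $\square$

## From one good state to trees of every large order

**Proof of Theorem 1.** The set $U_0$ is a good state with all $m$ copies fresh, so $\Psi=\frac{13}2m$ and $h=m$. No vertex of $U_0$ is isolated in $G$, so $U_0\subseteq\operatorname{core}(V(G))$. Lemma 1 gives
$$\iota_{\rm g}(G)=F_D(\operatorname{core}(V(G)))\ge F_D(U_0),\qquad\iota_{\rm g}'(G)=F_S(\operatorname{core}(V(G)))\ge F_S(U_0),$$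
and Lemma 2 bounds the right-hand sides as claimed. $\square$

**Proof of Corollary 2.** The graph belongs to $\mathcal G_m$. It is a tree, because it consists of $m$ disjoint trees joined by the $m-1$ edges of a path through $v_1,\dots,v_m$. For $m=14$, Theorem 1 gives $\frac{13\cdot14}2=91$ in both games, and $\frac37\cdot210=90$. For $m=7$ in the S-game it gives $\frac{91}2+\frac12=46$, and $\frac37\cdot105=45$. $\square$

**Proof of Theorem 3.**

**Step 1: the trees.** We want every order $n\ge30$, so the remainder modulo $30$ goes into $R$. Let
$$k=\lfloor n/30\rfloor\ge1,\qquad m=2k,\qquad r=n-30k\le29 .$$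
Take $T_1,\dots,T_m$ and add the edges $v_iv_{i+1}$ for $1\le i<m$. Let $R$ be the vertex set of a path on $r$ vertices, and join one end of it to $v_1$ (if $r=0$, add nothing). All added edges have both ends in $\{v_1,\dots,v_m\}\cup R$, so the graph is in $\mathcal G_m$. It is a tree of order $15\cdot2k+r=n$. Each $v_i$ has two neighbors among the centers and at most two others: for $i\ge2$ these are the path neighbors $v_{i\pm1}$, and for $i=1$ they are $v_2$ and possibly the end of the path $R$. So $v_i$ has degree at most $4$. Centers have degree $3$, and all remaining vertices have degree at most $2$. Since $m$ is even, Theorem 1 gives $\iota_{\rm g}\ge\frac{13}2\cdot2k=13k$ and $\iota_{\rm g}'\ge13k$.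

**Step 2: comparison with $\lceil3n/7\rceil$.** For an integer $F$, the inequality $F>\lceil3n/7\rceil$ means $F-1\ge\lceil3n/7\rceil$, which is the same as $F-1\ge3n/7$. With $F=13k$ and $n=30k+r$ this reads
$$91k-7\ge90k+3r,\qquad\text{that is,}\qquad k\ge3r+7 .$$
Since $r\le29$, we have $3r+7\le94$, so the inequality holds whenever $k\ge94$, i.e. for all $n\ge94\cdot30=2820$.

**Step 3: the linear excess.** Let $r=0$, so $n=30k$. Then
$$13k=\tfrac{13}{30}n=\tfrac{91}{210}n=\tfrac37n+\tfrac1{210}n .$$
If a bound $\iota_{\rm g}(G)\le cn+C$ held for all trees of maximum degree at most $4$, with $c<\frac{13}{30}$, then $13k\le30ck+C$, i.e. $(13-30c)k\le C$, for every $k\ge1$. This is false for large $k$, because $13-30c>0$. $\square$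

So the proposed inequality fails for both games, even for trees of maximum degree at most $4$. For graphs without $K_2$-components, let $c$ be the best asymptotic constant in $\iota_{\rm g}(G)\le c\,n(G)+o(n(G))$. The trees of Step 3 give $13k\le30ck+o(k)$, hence $c\ge\frac{13}{30}$, and the known bound $\iota_{\rm g}(G)\le\frac12n(G)$ gives $c\le\frac12$:
$$\tfrac{13}{30}\le c\le\tfrac12 .$$
The argument given here does not determine its exact value.
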